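# Large powers of a canonical ideal: a ring that need not be its own dual

## 1. Two vectors in $k^3$ and five points in the plane

Let $k$ be any field. In the ring $k^3$, with componentwise multiplication, take
$$g_1=(1,0,1),\qquad g_2=(0,1,-1),\qquad V=kg_1+kg_2 .$$
Write $V^m$ for the span of all $m$-fold products of elements of $V$. For $m\ge 2$ it contains
$$g_1^m=(1,0,1),\qquad g_2^m=(0,1,(-1)^m),\qquad g_1^{m-1}g_2=(0,0,-1),$$
and these three vectors span $k^3$ in every characteristic. So
$$V\ne k^3,\qquad V^m=k^3\quad\text{for all } m\ge 2. \tag{1}$$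
The plane $V$ is not a ring, but its square is already the whole ring. These notes are about what happens when such a $V$ generates a canonical module.

We spread $V$ over a graded ring. Let $P=k[x,y,z]$, $q_1=x(x-z)$, $q_2=x(x-y)$, and
$$R=P/I,\qquad I=(yz,\;yq_2,\;zq_1)=(yz,\;xy(x-y),\;xz(x-z)).$$

**The points.** This finds the minimal primes of $R$. Let $\mathfrak p\supseteq I$ be a prime of $P$. Then $y\in\mathfrak p$ or $z\in\mathfrak p$. If $y\in\mathfrak p$, then $xz(x-z)\in\mathfrak p$, so $\mathfrak p$ contains $(y,x)$, $(y,z)$ or $(y,x-z)$. If $z\in\mathfrak p$, then $\mathfrak p$ contains $(z,x)$, $(z,y)$ or $(z,x-y)$. All these ideals are primes containing $I$. So $R$ has exactly five minimal primes, the ideals of the five distinct rational points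
$$(0{:}1{:}0),\ (1{:}1{:}0);\qquad (0{:}0{:}1),\ (1{:}0{:}1);\qquad (1{:}0{:}0)$$
of $\mathbb P^2$. In particular $\operatorname{ht} I=2$.

**$R$ is Cohen–Macaulay and reduced.** This makes $R$ a subring of a product. The $2\times2$ minors of
$$\begin{pmatrix} q_2&q_1\\ -z&0\\ 0&-y\end{pmatrix} \tag{2}$$
are $zq_1$ (rows 1, 2), $-yq_2$ (rows 1, 3) and $yz$ (rows 2, 3). They generate $I$, and $\operatorname{ht}I=2$, so the Hilbert–Burch theorem says that $R$ is Cohen–Macaulay (CM) of dimension $1$ with resolution
$$0\to P(-4)^2\to P(-2)\oplus P(-3)^2\to P\to R\to 0, \tag{3}$$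
whose left map is (2). The Hilbert series of $R$ is
$$\frac{1-T^2-2T^3+2T^4}{(1-T)^3}=\frac{1+2T+2T^2}{1-T},$$
because $(1+2T+2T^2)(1-T)^2=1-T^2-2T^3+2T^4$. So the multiplicity is $e(R)=1+2+2=5$. By the associativity formula, $5=\sum_{\mathfrak p}\operatorname{length}(R_{\mathfrak p})\,e(R/\mathfrak p)$ over the five minimal primes, and each term is at least $1$. Hence every $R_{\mathfrak p}$ has length $1$, that is, it is a field. A CM ring has no embedded primes, so $R$ embeds in $\prod_{\mathfrak p} R_{\mathfrak p}$ and is reduced. All minimal primes have dimension $1$, so $R$ is equidimensional.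

**The ring $S$.** Group the five points as $2+2+1$:
$$R_1=R/(z,q_2)=\frac{k[x,y]}{(x(x-y))},\qquad R_2=R/(y,q_1)=\frac{k[x,z]}{(x(x-z))},\qquad R_3=R/(y,z)=k[x].$$
Each of the ideals $(z,q_2)$, $(y,q_1)$, $(y,z)$ of $P$ contains $I$, so these are quotients of $R$. Let $S=R_1\times R_2\times R_3$, with idempotents $e_1,e_2,e_3$; then $S_0=k^3$ and $S=\sum Re_i=RS_0$. Each of the five point ideals contains one of the three ideals above, so the kernel of $R\to S$ lies in every minimal prime. As $R$ is reduced, $R\subset S$. Inside $S$,
$$y=(y,0,0),\qquad z=(0,z,0),\qquad x^2-xy-xz=(0,0,x^2), \tag{4}$$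
since $x^2=xy$, $z=0$ in $R_1$ and $x^2=xz$, $y=0$ in $R_2$. Put
$$c=y^2+z^2+(x^2-xy-xz)=(y^2,z^2,x^2)\in R .$$
The associated primes of $R_1$ are $(x)$ and $(x-y)$, and $y$ lies in neither; the same holds for $z$ in $R_2$, and $R_3$ is a domain. So $c$ is a nonzerodivisor on $S$, hence on $R$. By (4), $ce_1=y^2$, $ce_2=z^2$ and $ce_3=x^2-xy-xz$ lie in $R$, so $cS\subset R$. Therefore $s\mapsto (cs)/c$ embeds $S$, as a ring, in the ring of fractions of $R$ with homogeneous denominators:
$$R\subset S\subset c^{-1}R .$$

**The module $W$.** Let $W=RV=Rg_1+Rg_2\subset S$. Then $W^m=RV^m$, so (1) and $S=RS_0$ give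
$$W^m=S\qquad\text{for all } m\ge 2. \tag{5}$$
By (4), $c=y^2g_1+z^2g_2+(x^2-xy-xz)g_1$, so $c\in W$.

What this is for: $W$ will turn out to be the canonical module of $R$ up to a shift. By (5), all its powers from the second on are the ring $S$. The pieces $R_1,R_2$ and $R_3$ have canonical modules that are free with generators in *different* degrees, and this refutes a conjecture that we now state.

## 2. Canonical modules as fractional ideals

Throughout, $R$ is a standard graded algebra over a field $k$ with homogeneous maximal ideal $\mathfrak m$. If $R$ is a quotient of a polynomial ring $P$ in $N$ variables and $d=\dim R$, then $\omega_R=\operatorname{Ext}_P^{N-d}(R,P(-N))$. We assume in this section that $R$ is reduced and equidimensional.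

**Homogeneous quotients.** $Q^h(R)$ is obtained from $R$ by inverting all homogeneous nonzerodivisors. It is a $\mathbb Z$-graded ring containing $R$, and it is contained in the total quotient ring $\prod_{\mathfrak p}R_{\mathfrak p}$, a product of fields indexed by the minimal primes. For $R=k[x]$ it is $k[x,x^{-1}]$, with degree-zero part $k$. For $R=k[x,y]/(xy)\subset k[x]\times k[y]$ the element $x+y=(x,y)$ is a nonzerodivisor and $x/(x+y)=(1,0)$; here $Q^h(R)=k[x^{\pm1}]\times k[y^{\pm1}]$, with degree-zero part $k^2$. So idempotents can appear in degree $0$.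

**Fractional ideals.** A *homogeneous fractional ideal* is a finitely generated graded $R$-submodule of $Q^h(R)$ that contains a homogeneous nonzerodivisor of $R$. In Section 1, both $S$ and $W$ are examples, since both contain $c$.

**Embedding $\omega_R$.** Since $R$ is reduced and equidimensional, $\omega_R$ has rank one at every minimal prime and has no associated primes other than minimal primes of $R$. It is standard that $\omega_R$ is then isomorphic, up to a shift, to a homogeneous fractional ideal. Fix such an embedding and let $\omega_R^m$ be the product of $m$ copies inside $Q^h(R)$.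

**Analytic spread.** The analytic spread of $\omega_R$ is the Krull dimension of the fiber cone $\bigoplus_{m\ge0}\omega_R^m/\mathfrak m\omega_R^m$. Equivalently, it is the analytic spread of any ideal of $R$ isomorphic to $\omega_R$. If $\omega_R\cong R$ up to shift, the fiber cone is $k[t]$ and the spread is $1$. For contrast, the ideal $(x,y)\subset k[x,y]$ has fiber cone $k[x,y]$ and spread $2$.

**Self-duality.** A finitely generated graded module $M$ is *$\omega_R$-self dual up to a shift* if $\operatorname{Hom}_R(M,\omega_R)\cong M(a)$ for some integer $a$. If $\omega_R\cong R$ up to shift, then $\omega_R$ is self dual up to a shift, because $\operatorname{Hom}_R(R,R)=R$.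

**Conjecture.** *Let $R$ be a standard graded algebra over a field. Assume that $R$ is reduced and equidimensional, and that $\omega_R$ is generated in a single degree. If $\omega_R$ has analytic spread $1$, then some power of $\omega_R$ (as a fractional ideal) is $\omega_R$-self dual up to a shift.*

The problem is taken from David Eisenbud, Craig Huneke, and Bernd Ulrich, "Residual Intersections and Linear Powers", arXiv:2001.05089 (2020). We disprove the conjecture over every field.

**Theorem 1.** *Let $k$ be any field, $P=k[x,y,z]$ and $R=P/I$ with $I=(yz,\;xy(x-y),\;xz(x-z))$. Then $R$ is reduced, CM of dimension $1$, $\omega_R$ is generated in a single degree and has analytic spread $1$, but no power $\omega_R^m$ ($m\ge1$) is $\omega_R$-self dual up to a shift. The same holds (with dimension $1+s$) for $R[u_1,\dots,u_s]$ for every $s\ge0$.*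

We use the following facts. The first two are in Bruns–Herzog, *Cohen–Macaulay Rings*, §§3.3 and 3.6, in graded form. MCM means maximal Cohen–Macaulay, and $\mu$ is the minimal number of generators. The *type* of an MCM module $M$ is the dimension of the socle of $M/\theta M$, where $\theta$ is a homogeneous $M$-regular sequence of length $\dim R$.

**(F1)** If $R$ is CM of dimension $d$ and $M$ is a graded CM module of dimension $s$, then $\operatorname{Ext}^i_R(M,\omega_R)=0$ for $i\ne d-s$. If $A$ is a CM quotient ring of $R$, or a finite graded $R$-algebra that is CM, of dimension $s$, then $\operatorname{Ext}^{d-s}_R(A,\omega_R)\cong\omega_A$.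

**(F2)** If $R$ is CM, then $\omega_R$ is faithful and multiplication gives $R=\operatorname{Hom}_R(\omega_R,\omega_R)$. For $M$ MCM, $M\cong\operatorname{Hom}(\operatorname{Hom}(M,\omega_R),\omega_R)$, and $\mu(\operatorname{Hom}(M,\omega_R))$ is the type of $M$. In particular $R$ is Gorenstein exactly when $\mu(\omega_R)=1$, and then $\omega_R\cong R$ up to shift.

**(F3)** Let $\varphi:I\to I'$ be a homogeneous homomorphism of homogeneous fractional ideals and $b\in I$ a homogeneous nonzerodivisor. Then $\varphi$ is multiplication by $\varphi(b)/b\in Q^h(R)$. Indeed, for $x\in I$ choose a homogeneous nonzerodivisor $r\in R$ with $rx,rb\in R$. Then $(rb)\varphi(x)=\varphi(rbx)=(rx)\varphi(b)$, and $r,b$ are units of $Q^h(R)$. If $\varphi$ is an isomorphism, $\varphi^{-1}$ is multiplication by some $u'$ with $u'\cdot\varphi(b)/b=1$. So changing the embedding of $\omega_R$ multiplies $\omega_R^m$ by a homogeneous unit, which only shifts degrees, and the conjecture does not depend on the embedding. Also $\operatorname{Hom}_R(I,I')=\{q\in Q^h(R): qI\subset I'\}$, because homomorphisms from a finitely generated graded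 module are sums of homogeneous ones.

**Lemma A.** *Let $T$ be standard graded and CM, and let $M$ be a faithful graded MCM $T$-module of type $1$. Then $M\cong\omega_T(-b)$ for some integer $b$.*

*Proof.* By (F2), $\operatorname{Hom}_T(M,\omega_T)$ is cyclic. Anything that annihilates it annihilates its dual, which is $M$; so it is faithful, and hence isomorphic to $T(b)$ for some $b$. Dualizing, $M\cong\operatorname{Hom}_T(T(b),\omega_T)=\omega_T(-b)$. $\blacksquare$

## 3. Three coordinate points, and the ring of stable powers

**Three points by hand.** Let $T=k[x_0,x_1,x_2]/(x_0x_1,x_0x_2,x_1x_2)$, the coordinate ring of the three coordinate points; $T\subset k[x_0]\times k[x_1]\times k[x_2]$, and $T_l$ has basis $x_0^l,x_1^l,x_2^l$ for $l\ge1$. In Section 6, example (a), we check that $\omega_T\cong J=(x_0-x_1,x_1-x_2)$ up to shift. The degree-one part is the plane $J_1=\{\sum c_ix_i:\sum c_i=0\}$, so $\mu(\omega_T)=2$. Since $\operatorname{Hom}(\omega_T,\omega_T)=T$ is cyclic, the first power is not self dual. Products are taken coordinatewise,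
$$\Big(\sum c_ix_i\Big)\Big(\sum d_ix_i\Big)=\sum c_id_ix_i^2 ,$$
and $(1,-1,0)^2=(1,1,0)$, $(1,-1,0)(0,1,-1)=(0,-1,0)$, $(0,1,-1)^2=(0,1,1)$ span $k^3$. So $(J_1)^2=T_2$. Inductively, $x_i^m(x_i-x_{i'})=x_i^{m+1}$ with $i'\neq i$ gives $(J_1)^m=T_m$ for $m\ge2$. Hence $J^m=\bigoplus_i x_i^mk[x_i]\cong\big(\prod_i k[x_i]\big)(-m)$ for $m\ge2$. By (F1), the dual of $\prod_i k[x_i]$ is $\bigoplus_i\omega_{k[x_i]}=\bigoplus_ik[x_i](-1)$. So every power from the second on is self dual up to a shift, although the first is not.

The pattern is general: large powers become a ring.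

**Lemma B.** *Let $R$ satisfy the hypotheses of the Conjecture, with $k$ infinite. Let $\omega_R$ be generated in degree $\delta$ and put $V=(\omega_R)_\delta$. There is $x\in V$, a unit of $Q^h(R)$, such that for $E=x^{-1}V\ni 1$ the algebra $D=k[E]\subset Q^h(R)_0$ is finite-dimensional and reduced, $D=E^m$ for $m\gg0$, and*
$$\omega_R=xRE,\qquad \omega_R^m=x^mS\ \text{ for } m\gg0,\quad\text{where } S=RD.$$

*Proof.* Since $\omega_R=RV$, we have $\omega_R^m=RV^m$, generated in degree $m\delta$. Thus $\omega_R^m/\mathfrak m\omega_R^m=V^m$, and the fiber cone is $F=\bigoplus_mV^m$, a standard graded $k$-algebra with $F_1=V$ and, by hypothesis, dimension $1$. As $k$ is infinite, some $x\in F_1$ avoids the finitely many minimal primes of $F$ of dimension $1$. Then $F/xF$ has finite length, so $V^{m+1}=xV^m$ for $m\gg0$, and hence $\omega_R^{m+1}=x\omega_R^m$. If $b\in\omega_R$ is a homogeneous nonzerodivisor of $R$, then $b^{m+1}\in x\,\omega_R^m\subset xQ^h(R)$ is a unit of $Q^h(R)$, so $x$ is a unit.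

Put $E=x^{-1}V$. It contains $1$ and has degree $0$, so $E\subset E^2\subset\cdots$, and $E^m=x^{-m}V^m$ is constant for $m\gg0$. The constant value is closed under multiplication, so it is $D=k[E]$; it is finite-dimensional. It is reduced because $Q^h(R)$ lies in a product of fields. Finally $\omega_R=RV=xRE$, and $\omega_R^m=RV^m=x^mRE^m=x^mRD$ for $m\gg0$. $\blacksquare$

This suggests how one would try to prove the Conjecture: show that the ring $S$ is its own $\omega_R$-dual. When $D$ is small this works at once.

**Lemma C.** *In the situation of Lemma B, if $\dim_kD\le2$, then $\omega_R$ itself is self dual up to a shift. If $D=k$, then $\omega_R\cong R$ up to shift.*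

*Proof.* If $D=k$, then $E=k$ and $\omega_R=xR\cong R(-\delta)$, so $\operatorname{Hom}_R(\omega_R,\omega_R)\cong R\cong\omega_R(\delta)$. If $\dim D=2$, then $E\ne k$, as otherwise $D=k[E]=k$. So $\dim E=2$, $E=D$ and $\omega_R=xRD=xS$. By (F3), $\operatorname{Hom}_R(\omega_R,\omega_R)=\{q: qS\subset S\}$, which equals $S$ because $S$ is a ring with $1$. And $S\cong\omega_R(\delta)$. $\blacksquare$

Both cases used $E=D$, that is, $\omega_R=xS$. Then $\operatorname{Hom}_R(S,\omega_R)$ is, up to shift, $\operatorname{Hom}_R(S,S)=S$. The argument stops exactly when $E\ne D$, which can first happen for $\dim E=2$, $\dim D=3$. Suppose $D=k^c$ with idempotents $e_i$. Then $S=\prod Re_i$ and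
$$\operatorname{Hom}_R(S,\omega_R)=\bigoplus_i\operatorname{Hom}_R(Re_i,\omega_R),$$
a sum of canonical modules of the pieces $Re_i$. Nothing in the argument forces them to be free over $Re_i$, or free with one common shift. For the three coordinate points both happen to be true. To break the Conjecture we need $E\ne D$ together with either unequal shifts (Section 4) or non-Gorenstein pieces (Section 5).

Unequal shifts already occur for tiny sets of points. Two points on a line give a quadric hypersurface $B=k[x,y]/(q)$ with $\omega_B=B(2-2)=B$. One point gives $k[x]$ with $\omega_{k[x]}=k[x](-1)$. This is the reason for the grouping $2+2+1$ in Section 1.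

## 4. The five points refute the conjecture

*Proof of Theorem 1.* Section 1 shows that $R$ is reduced, equidimensional and CM of dimension $1$. We keep its notation.

**Step 1: a presentation of $\omega_R$.** The purpose is to have generators and relations to compare with $W$. Applying $\operatorname{Hom}_P(-,P(-3))$ to (3), the module $\omega_R=\operatorname{Ext}^2_P(R,P(-3))$ is the cokernel of the transpose of (2), with target $P(1)^2$. So it has generators $\varepsilon_1,\varepsilon_2$ of degree $-1$ and defining relations given by the rows of (2):
$$q_2\varepsilon_1+q_1\varepsilon_2=0,\qquad z\varepsilon_1=0,\qquad y\varepsilon_2=0. \tag{6}$$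
All coefficients have positive degree, so $\mu(\omega_R)=2$, and $\omega_R$ is generated in a single degree.

**Step 2: $\omega_R\cong W(1)$.** The purpose is to put $\omega_R$ inside $Q^h(R)$. Send $\varepsilon_i\mapsto g_i$, a degree-zero map $\psi:\omega_R\to S(1)$. To see that it respects (6), use (4): $zg_1=(0,z,0)(1,0,1)=0$ and $yg_2=(y,0,0)(0,1,-1)=0$. In $S$ we have $q_2=(0,x^2,x^2)$ and $q_1=(x^2,0,x^2)$, so
$$q_2g_1+q_1g_2=(0,0,x^2)+(0,0,-x^2)=0 .$$
The image of $\psi$ is $W(1)$. For injectivity, let $\mathfrak p$ be a minimal prime. Then $(\omega_R)_{\mathfrak p}$ is one-dimensional over the field $R_{\mathfrak p}$, and $W_{\mathfrak p}\ne0$ because $W$ contains the nonzerodivisor $c$. A nonzero linear map from a one-dimensional space is injective, so $(\ker\psi)_{\mathfrak p}=0$ for all minimal $\mathfrak p$. Since $\dim R=1$, $\ker\psi$ is a graded module supported only at $\mathfrak m$, so it has finite length. But $\omega_R$ has depth $1$, so it has no nonzero submodule of finite length. Hence $\ker\psi=0$. We take $W$ as the embedded canonical module.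

**Step 3: analytic spread $1$.** By (5), $W^m=S$ for $m\ge2$. As $W$ is generated by $V$ in degree $0$ and $S=RS_0$, the components of the fiber cone are $k$, $W/\mathfrak mW\cong V$ and $S/\mathfrak mS\cong S_0$. The fiber cone is a standard graded algebra with Hilbert function $1,2,3,3,3,\dots$, so it has dimension $1$.

**Step 4: no power is self dual.** For $m=1$, $\operatorname{Hom}_R(\omega_R,\omega_R)=R$ is cyclic by (F2), but $\mu(\omega_R)=2$.

For $m\ge2$, the power is $S$ up to shift. Each $R_i$ is a CM quotient of $R$ of dimension $1$, so (F1) gives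
$$\operatorname{Hom}_R(S,\omega_R)=\bigoplus_i\operatorname{Hom}_R(R_i,\omega_R)\cong\bigoplus_i\omega_{R_i}\cong R_1\oplus R_2\oplus R_3(-1),$$
by the values computed at the end of Section 3. Its minimal generators lie in degrees $0,0,1$. Those of $S(a)$ lie in degrees $-a,-a,-a$. So no $a$ gives an isomorphism. (Forgetting the grading, the two modules are isomorphic: here only the shift is at fault.)

**Step 5: extra variables.** The purpose is to reach every positive dimension. Let $R'=R[u_1,\dots,u_s]$, which is reduced and CM of dimension $1+s$. Then $\omega_{R'}=\omega_R\otimes_RR'(-s)$, generated in one degree, with embedded copy $WR'\subset SR'=S[u_1,\dots,u_s]$ (the element $c$ is still a nonzerodivisor and $c\,SR'\subset R'$). We have $(WR')^m=W^mR'$, and if $\mathfrak m'$ is the homogeneous maximal ideal of $R'$, then $W^mR'/\mathfrak m'W^mR'=W^m/\mathfrak mW^m$. So the fiber cone is unchanged. For $m=1$ we still compare $1$ generator with $2$. For $m\ge2$, Hom commutes with the flat base change, and $\operatorname{Hom}_{R'}(SR',\omega_{R'})=\operatorname{Hom}_R(S,\omega_R)\otimes_RR'(-s)$ has generators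 in degrees $s,s,s+1$, while those of $SR'(a)$ are all in degree $-a$. $\blacksquare$

## 5. Gluing copies of one ring along its canonical ideal

In Theorem 1 the pieces are Gorenstein. We now make the pieces copies of one non-Gorenstein ring $T$. The construction glues them along an ideal isomorphic to $\omega_T$, so that the degree-zero part of $\omega_R$ is a hyperplane in a finite-dimensional algebra $K$.

**Theorem 2.** *Let $T$ be a standard graded CM $k$-algebra of dimension $d\ge1$. Let $J\subset T$ be an ideal generated by linear forms with $J\cong\omega_T(-b)$ for some $b\in\mathbb Z$. Let $K$ be a reduced $k$-algebra of dimension $n$, $3\le n<\infty$, such that $S:=T\otimes_kK$ is reduced. Put $J_K=J\otimes_kK$ and*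
$$R:=T+J_K\subset S.$$
*Then $R$ is standard graded over $k$, reduced, CM of dimension $d$; $\omega_R$ is generated in a single degree with $\mu(\omega_R)=n-1$ and has analytic spread $1$; and $\omega_R^m\cong S$ up to shift for all $m\ge2$. If $T$ is not Gorenstein, then for no $m\ge1$ is $\operatorname{Hom}_R(\omega_R^m,\omega_R)\cong\omega_R^m$, even as ungraded $R$-modules. If $T$ is Gorenstein, then $\omega_R^m$ is self dual up to a shift for all $m\ge2$.*

For $K=k^3$, $R$ is the ring of triples $(f_1,f_2,f_3)\in T^3$ with $f_1\equiv f_2\equiv f_3$ modulo $J$. With $T=k[x]$ and $J=(x)\cong\omega_T$, we have $R_0=k$ and $R_l=k^3x^l$ for $l\ge1$, which is the ring of the three coordinate points from Section 3.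

*Proof.* Write $A=T/J$. Note $A_0=k$, as $J$ lives in positive degrees. As $K$ is reduced and finite-dimensional, it is a finite product of fields.

**Step 1: the ring $R$.** We show that $R$ is standard graded, reduced and CM of dimension $d$. It is a ring because $J_K$ is an ideal of $S$. We have $R_0=k$, and $J_K=T\cdot(J_1\otimes K)$, so $R=T[J_1\otimes K]$ is generated by finitely many elements of degree $1$. As subrings of $S$, both $R$ and $T$ are reduced.

Let $\mathfrak p$ be a minimal prime of $T$. Then $T_{\mathfrak p}$ is a field and $J_{\mathfrak p}\cong(\omega_T)_{\mathfrak p}\ne0$, so $J\not\subset\mathfrak p$. By homogeneous prime avoidance, $J$ contains a homogeneous element $j$ outside all minimal primes, a nonzerodivisor since $T$ is reduced. As $S$ is free over $T$, $j$ is a nonzerodivisor on $S$, and $jS\subset J_K\subset R$. So $R\subset S\subset j^{-1}R\subset Q^h(R)$.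

In $0\to J\to T\to A\to0$ the module $J$ is MCM, so $\operatorname{depth}A\ge d-1$. Since $j\in J$, $\dim A\le d-1$. So $A$ is CM of dimension $d-1$. Next, $S/R=(T\otimes K)/(T\otimes k+J\otimes K)=A\otimes_k(K/k)$, so there is an exact sequence of finitely generated $T$-modules
$$0\to R\to S\to A\otimes_k(K/k)\to0 .$$
Here $S$ has depth $d$ and the right-hand module is a direct sum of copies of $A$, of depth $d-1$. So $\operatorname{depth}R\ge d$. Since $R$ is finite over $T\subset R$, $\dim R=d$, and depth over $T$ and over $R$ agree. Hence $R$ is CM of dimension $d$, and so equidimensional.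

**Step 2: an exact sequence for $\omega_R$.** We produce
$$0\to\omega_R(-b)\to S\xrightarrow{\ \varphi\ }A\to0,\qquad \varphi(t\otimes c)=\lambda(c)\,\bar t, \tag{7}$$
with $\varphi$ $R$-linear and homogeneous of degree $0$, and $\lambda:K\to k$ a nonzero linear functional.

First, $\omega_A\cong A(b)$. Apply $\operatorname{Hom}_T(-,\omega_T)$ to $0\to J\to T\to A\to0$. By (F1), $\operatorname{Hom}_T(A,\omega_T)=0$, $\operatorname{Ext}^1_T(A,\omega_T)\cong\omega_A$ and $\operatorname{Ext}_T^1(T,\omega_T)=0$. By (F2), $\operatorname{Hom}_T(J,\omega_T)\cong\operatorname{Hom}_T(\omega_T(-b),\omega_T)=T(b)$. So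
$$0\to\omega_T\to T(b)\to\omega_A\to0,$$
and $\omega_A$ is cyclic, generated in degree $-b$. It is faithful over $A$ by (F2), so $\omega_A\cong A(b)$.

Second, put $\omega_S:=\operatorname{Hom}_R(S,\omega_R)$. By (F1), $\omega_R\cong\operatorname{Hom}_T(R,\omega_T)$, so by adjunction $\omega_S\cong\operatorname{Hom}_T(S,\omega_T)\cong\omega_T\otimes_k\operatorname{Hom}_k(K,k)$ as $S$-modules. For a finite field extension $L/k$, $\operatorname{Hom}_k(L,k)$ is an $L$-vector space of dimension $1$; since $K$ is a product of such fields, $\operatorname{Hom}_k(K,k)\cong K$. With $\omega_T\cong J(b)$ we get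
$$\omega_S\cong J_K(b). \tag{8}$$
By adjunction again, and since $S$ is free over $T$,
$$\operatorname{Hom}_R(J_K,\omega_R)=\operatorname{Hom}_S(J_K,\omega_S)\cong\operatorname{End}_S(J_K)(b)=(\operatorname{End}_T(J)\otimes K)(b)=S(b),$$
where $\operatorname{End}_T(J)=\operatorname{End}_T(\omega_T)=T$ by (F2).

Third, $T\cap J_K=J$ inside $T\otimes K$ (take a basis of $K$ containing $1$), so $R/J_K=T/J=A$. Apply $\operatorname{Hom}_R(-,\omega_R)$ to $0\to J_K\to R\to A\to0$. By (F1), $\operatorname{Hom}_R(A,\omega_R)=0$, $\operatorname{Ext}^1_R(A,\omega_R)\cong\omega_A\cong A(b)$ and $\operatorname{Ext}^1_R(R,\omega_R)=0$. This gives $0\to\omega_R\to S(b)\to A(b)\to0$. Twist by $-b$. The map $\varphi:S\to A$ is $T$-linear of degree $0$, so it is determined by its values on $1\otimes c$, which lie in $A_0=k$. Call them $\lambda(c)$. As $\varphi$ is surjective and $A\ne0$, $\lambda\ne0$.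

Let $W=\ker\varphi\cong\omega_R(-b)$ and $V=\ker\lambda\subset K$, so $\dim V=n-1$. Choose $c_0$ with $\lambda(c_0)=1$. Every element of $S$ is uniquely $v+t\otimes c_0$ with $v\in T\otimes V$, $t\in T$, and $\varphi$ sends it to $\bar t$. Hence $W=T\otimes V+J\otimes c_0$, and
$$W=T\otimes V+J_K. \tag{9}$$

**Step 3: $V$ contains no nonzero ideal of $K$.** This is the property that makes products of elements of $V$ spread out. A nonzero ideal of a product of fields contains $eK$ for some primitive idempotent $e$, so suppose $eK\subset V$. Then $eS=T\otimes eK\subset W$, so $eW\subset eS\subset W$, and multiplication by $e$ is a degree-zero $R$-endomorphism of $W\cong\omega_R(-b)$. By (F2) all endomorphisms of $\omega_R$ are multiplications by elements of $R$; in degree $0$ these are scalars from $R_0=k$. So $e$ acts on $W$ as some $\alpha\in k$. On the nonzero submodule $eS\subset W$ it acts as $1$, so $\alpha=1$ and $(1-e)W=0$. Since $j\in J_K\subset W$ and $j$ is a nonzerodivisor on $S$, $e=1$. Then $V\supset K$, contradicting $\lambda\ne0$.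

**Step 4: $W=RV$.** We show that $W$ is generated in degree $0$. The ideal $VK$ contains $V$, which has codimension $1$. If $VK\ne K$, then $VK=V$ is an ideal, nonzero since $n\ge2$, contradicting Step 3. So $VK=K$ and $J_K=J_KV\subset RV$. With (9), $W\subset RV$; and $RV\subset W$ because $W$ is an $R$-module containing $V$. By (9) $W_0=V$, so $\mu(W)=\dim V=n-1$. Since $j\in W$, $W$ is a homogeneous fractional ideal. We use it as the embedded $\omega_R$; it is generated in a single degree and $\mu(\omega_R)=n-1$.

**Step 5: $V^2=K$.** This is where $n\ge3$ enters. The symmetric form $(u,v)\mapsto\lambda(uv)$ on $K$ is nondegenerate: if $\lambda(uK)=0$, then $uK$ is an ideal inside $V$, so $u=0$. By definition $V=1^\perp$, so $V^\perp$ is one-dimensional and contains $1$, that is, $V^\perp=k\cdot1$. Suppose $V^2\ne K$. Some nonzero functional kills $V^2$; by nondegeneracy it is $\lambda(c\,\cdot)$ with $c\ne0$. Then $\lambda(cvw)=0$ for all $v,w\in V$, so $cV\subset V^\perp=k\cdot1$. There are two cases.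

* If $cV=0$, then $V\subset\operatorname{ann}(c)\ne K$, so $V=\operatorname{ann}(c)$ by dimension, a nonzero ideal. This contradicts Step 3.
* If $cV=k\cdot1$, then $c$ is a unit, so $\dim V=\dim cV=1$ and $n=2$. This contradicts $n\ge3$.

**Step 6: powers and analytic spread.** By Step 5 and $V^{m+1}=V\cdot K=K$ (Step 4), $V^m=K$ for all $m\ge2$. So $W^m=RV^m=RK=S$ for $m\ge2$. Each $W^m$ is generated by its degree-zero part $V^m$, so the fiber cone is $\bigoplus_mV^m$, with Hilbert function $1,n-1,n,n,\dots$. It has dimension $1$.

**Step 7: comparing with the duals.** We count generators, which ignores the grading: isomorphic $R$-modules $M$ have the same $\dim_kM/\mathfrak m_RM$. For $m=1$, $\operatorname{Hom}_R(\omega_R,\omega_R)=R$ gives $1$, while $\omega_R$ gives $n-1\ge2$. For $m\ge2$, the power is $S$ and its dual is $\omega_S\cong J_K(b)$ by (8). Now $\mathfrak m_R=\mathfrak m_T+J_K$ and $J_K\subset\mathfrak m_TS$. Hence $\mathfrak m_RS=\mathfrak m_TS$. Also $J_KJ_K\subset\mathfrak m_TSJ_K=\mathfrak m_TJ_K$, so $\mathfrak m_RJ_K=\mathfrak m_TJ_K$. Therefore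
$$\dim_kS/\mathfrak m_RS=\dim_kK=n,\qquad \dim_kJ_K/\mathfrak m_RJ_K=n\,\mu_T(J)=n\,\mu_T(\omega_T).$$
If $T$ is not Gorenstein, $\mu_T(\omega_T)\ge2$ and the numbers differ, so no power is self dual. If $T$ is Gorenstein, $J\cong T(-a')$ for some $a'$, so $\omega_S\cong J_K(b)\cong S(b-a')$, and every $\omega_R^m$ with $m\ge2$ is self dual up to a shift. $\blacksquare$

## 6. Coordinate points and Veronese rings as input

We give non-Gorenstein pairs $(T,J)$ for Theorem 2, valid for every field $k$ and every reduced $K$ with $3\le\dim_kK<\infty$.

**Example (a), $d=1$.** Let $T=k[x_0,\dots,x_r]/(x_ix_j:i<j)$ with $r\ge2$, and $J=(x_i-x_j)_{i,j}$. Since $T$ embeds in $\prod_ik[x_i]$, $T\otimes K$ embeds in $\prod_iK[x_i]$ and is reduced. For $l\ge1$, $T_l$ has basis $x_0^l,\dots,x_r^l$, and $\ell=\sum x_i$ is a nonzerodivisor. So $T$ is CM of dimension $1$.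

We have $J_1=\{\sum c_ix_i:\sum c_i=0\}$, of dimension $r$. For $l\ge2$ and $i'\ne i$, $x_i^l=x_i^{l-1}(x_i-x_{i'})$, so $J_l=T_l$. The ideal $J$ contains the nonzerodivisor $\sum x_i^2$, so it is faithful; as a nonzero ideal of $T$ it has depth $1$, so it is MCM. We compute its type. The module $J/\ell J$ has dimension $r$ in degree $1$, $(r+1)-r=1$ in degree $2$, and $0$ in higher degrees. The degree-two part lies in the socle. If $f=\sum c_ix_i\in J_1$ is in the socle, then for each $i$
$$x_if=c_ix_i^2\in\ell J_1=\Big\{\sum a_ix_i^2:\sum a_i=0\Big\},$$
so $c_i=0$; thus $f=0$. The type is $1$, and Lemma A gives $J\cong\omega_T(-b)$. As $\mu(J)=r\ge2$, $T$ is not Gorenstein. This also supplies the fact used in Section 3.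

For $r=2$ and $K=k^3$, $R$ is the coordinate ring of nine points in $\mathbb P^6$. Indeed $\dim A_1=1$, so $\dim R_1=\dim S_1-2\dim A_1=9-2=7$. The quotient $S/R$ has dimension $0$, so $e(R)=e(S)=9$. Since $R\subset S\subset j^{-1}R$, the total quotient rings agree, and that of $S$ is a product of nine fields; so $R$ has nine minimal primes $\mathfrak p$, each with $e(R/\mathfrak p)=1$. The domain $R/\mathfrak p$ then has a nondecreasing Hilbert function that starts at $1$ and is eventually $1$. So it is constantly $1$, $R/\mathfrak p\cong k[t]$, and the point is rational.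

**Example (b), $d=2$.** Let $T=k[s,t]^{(r)}=\bigoplus_lk[s,t]_{rl}$ with $r\ge3$, and $J=(st\,k[s,t])^{(r)}=\bigoplus_{l\ge1}st\,k[s,t]_{rl-2}$. As a $T$-module, $k[s,t]$ is the direct sum of its parts of degrees congruent to a fixed number modulo $r$; it is finite over $T$, and $s^r,t^r$ is a regular sequence on it. So each nonzero summand is MCM; in particular $T$ is CM of dimension $2$, and $J$ is MCM, being isomorphic up to shift to $M=\bigoplus_lk[s,t]_{rl-2}$.

That $J\cong\omega_T$ is in Goto–Watanabe, *On graded rings I*, 1978: it is the Veronese $(\omega_{k[s,t]})^{(r)}$ of $\omega_{k[s,t]}=k[s,t](-2)$. For Theorem 2 we need it only up to shift, and Lemma A gives this directly. The module $M/(s^r,t^r)M$ has as basis the monomials $s^\alpha t^\beta$ with $\alpha,\beta\le r-1$ and $\alpha+\beta\equiv-2$ modulo $r$. These are the monomials of degree $r-2$ and the single monomial $s^{r-1}t^{r-1}$ of degree $2r-2$. The last spans the top part, so it is in the socle. If $f=\sum c_{\alpha\beta}s^\alpha t^\beta$ has degree $r-2$, then $s^{r-1-\alpha}t^{r-1-\beta}$ has degree $r$, so it lies in $T_1$; it multiplies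 $f$ to $c_{\alpha\beta}s^{r-1}t^{r-1}$, because every other term acquires an exponent at least $r$ in $s$ or in $t$. So $f$ is in the socle only if $f=0$. The type is $1$, and $M$ is faithful since $T$ is a domain. Hence $J\cong\omega_T(-b)$ for some $b$.

The ideal $J$ is generated in degree $1$, since $st\,k[s,t]_{rl-2}=k[s,t]_{r(l-1)}\cdot st\,k[s,t]_{r-2}$. And $\mu(J)=\dim k[s,t]_{r-2}=r-1\ge2$, so $T$ is not Gorenstein. If $K=\prod K_i$ with fields $K_i$, then $T\otimes K=\prod K_i[s,t]^{(r)}$ is reduced.

* For $K=k^3$, $R$ has exactly three minimal primes, because $R$ and $S=T^3$ have the same total quotient ring. It is the coordinate ring of three rational normal curves of degree $r$ through two common points. Indeed, if $\mathfrak p_i$ is the set of triples with $f_i=0$, then $R/\mathfrak p_i\cong T$, since the projection $R\to T$ is already onto from the diagonal. The image of $\mathfrak p_1$ in $R/\mathfrak p_2=T$ is $J$, and the same holds for every pair. So any two of the curves meet in $T/J$, which has basis $1$ and $s^{rl},t^{rl}$ for $l\ge1$: the coordinate ring of the two points $(1{:}0)$ and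 $(0{:}1)$ of $\mathbb P^1$.
* For $K$ a field extension of $k$ of degree at least $3$ (and finite), $R\subset K[s,t]^{(r)}$ is a domain.

**Every dimension.** In (a) and (b) one may replace $(T,J)$ by $(T[u_1,\dots,u_s],\,JT[u_1,\dots,u_s])$. The new $T$ is CM of dimension $d+s$. The new $J$ is generated by linear forms, and is $\omega_T(-b)\otimes k[u_1,\dots,u_s]\cong\omega_{T[u_1,\dots,u_s]}(s-b)$ with the same number of generators. And $S[u_1,\dots,u_s]$ is reduced. Together with (a), Theorem 2 gives failure without any grading in every dimension $\ge1$; starting from (b), the two special shapes above, three minimal primes and (when $k$ has a finite extension of degree at least $3$) a domain, occur in every dimension $\ge 2$.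

## 7. Few components or small multiplicity

**Theorem 3.** *Let $R$ satisfy the hypotheses of the Conjecture with $k$ infinite.*

1. *There are a finite-dimensional reduced $k$-algebra $D\subset Q^h(R)_0$ and a homogeneous unit $x$ of $Q^h(R)$ with $\omega_R^m=x^mS$ for all $m\gg0$, where $S=RD$. So a sufficiently large power is self dual up to a shift if and only if $\operatorname{Hom}_R(S,\omega_R)\cong S(a)$ for some $a$.*
2. *If $\dim_kD\le2$, then $\omega_R$ itself is self dual up to a shift. In particular the Conjecture holds when $k$ is algebraically closed and $R$ has at most two minimal primes. If moreover $R$ is a domain, then $\omega_R\cong R$ up to shift.*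
3. *If $k$ is algebraically closed, then $S=\prod_{i=1}^cS_i$, where $S_i=R/I_i$ and each $I_i$ is an intersection of minimal primes, these forming a partition of the minimal primes of $R$. Large powers of $\omega_R$ are self dual up to a shift if and only if there is one integer $a$ with $\omega_{S_i}\cong S_i(a)$ for all $i$.*
4. *If $k$ is algebraically closed, $R$ is CM and $e(R)\le4$, then the Conjecture holds for $R$.*

*The bound $4$ in (4) is sharp in every dimension $\ge1$, and the bound "two minimal primes" in (2) is sharp. The statement in (2) for domains fails for some fields that are not algebraically closed, for example $k=\mathbb Q$.*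

*Proof.* Let $V,E,D,x,\delta$ be as in Lemma B, and $d=\dim R$.

**Part (1).** The first sentence is Lemma B. As $x$ is a unit of degree $\delta$, $\omega_R^m\cong S(-m\delta)$ and $\operatorname{Hom}_R(\omega_R^m,\omega_R)\cong\operatorname{Hom}_R(S,\omega_R)(m\delta)$ for $m\gg0$. This gives the second sentence.

**Part (2).** The first sentence is Lemma C. Let $k$ be algebraically closed. Then $D$, being finite-dimensional and reduced, is $k^c$. Its $c$ primitive idempotents are nonzero and orthogonal in the total quotient ring of $R$, a product of as many fields as there are minimal primes. So $c$ is at most the number of minimal primes. With at most two minimal primes, $\dim D\le2$. For a domain, $D=k$, and Lemma C gives $\omega_R\cong R$ up to shift.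

**Part (3).** We first decompose $S$, then its dual. Let $e_1,\dots,e_c$ be the primitive idempotents of $D=k^c$. Then $S=RD=\bigoplus Re_i=\prod S_i$ with $S_i=Re_i\cong R/I_i$, $I_i=\operatorname{ann}_R(e_i)$. In $\prod_{\mathfrak p}R_{\mathfrak p}$ the idempotent $e_i$ has components $0$ or $1$, so $I_i$ is the intersection of the $\mathfrak p$ where the component is $1$. As the $e_i$ are orthogonal, nonzero, and sum to $1$, this partitions the minimal primes. Each $S_i$ is reduced and, since $R$ is equidimensional, equidimensional of dimension $d$.

Next, $\operatorname{Hom}_R(S_i,\omega_R)\cong\omega_{S_i}$, with no CM assumption. Write $R$ as a quotient of a polynomial ring $P$ in $N$ variables. The defining ideal has height $N-d$, so it contains a homogeneous $P$-regular sequence of length $N-d$. Let $G$ be the quotient of $P$ by this sequence and $\omega_G=\operatorname{Ext}_P^{N-d}(G,P(-N))$. For every graded $G$-module $M$ one has $\operatorname{Ext}_P^{N-d}(M,P(-N))\cong\operatorname{Hom}_G(M,\omega_G)$ (Rees's lemma). Hence $\omega_R\cong\operatorname{Hom}_G(R,\omega_G)$, and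
$$\operatorname{Hom}_R(S_i,\omega_R)\cong\operatorname{Hom}_R(S_i,\operatorname{Hom}_G(R,\omega_G))\cong\operatorname{Hom}_G(S_i,\omega_G)\cong\omega_{S_i}.$$
So $\operatorname{Hom}_R(S,\omega_R)\cong\bigoplus\omega_{S_i}$ as $S$-modules.

If $\omega_{S_i}\cong S_i(a)$ for all $i$ with one $a$, then $\operatorname{Hom}_R(S,\omega_R)\cong S(a)$. Conversely, let $f:\bigoplus\omega_{S_i}\to S(a)$ be an $R$-isomorphism. Homogeneous nonzerodivisors of $R$ act injectively on both sides, because all associated primes are minimal primes of $R$. Given $s\in S$, choose a homogeneous nonzerodivisor $b\in R$ with $bs\in R$. Then $b\,f(sm)=f(bsm)=bs\,f(m)$, so $f(sm)=sf(m)$. Thus $f$ is $S$-linear; multiplying by $e_i$, it restricts to isomorphisms $\omega_{S_i}\cong S_i(a)$. With Part (1) this proves (3).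

**Part (4).** First we list the possible Hilbert functions. Let $\bar R$ be the reduction of $R$ modulo a regular sequence of $d$ linear forms ($k$ is infinite), with Hilbert function $(1,h_1,\dots,h_\sigma)$, $h_\sigma\ne0$. All $h_i$ with $i\le\sigma$ are positive, since $\bar R$ is standard graded, and $e(R)=1+h_1+\dots+h_\sigma$. Up to shift, $\omega_R$ reduces to $\omega_{\bar R}=\operatorname{Hom}_k(\bar R,k)$, whose minimal generators are dual to the socle of $\bar R$. As $\omega_R$ is generated in one degree, the socle lies in one degree; it contains $\bar R_\sigma$, so it equals $\bar R_\sigma$. Therefore the type is $t=\mu(\omega_R)=h_\sigma$. If $h_1=1$, then $\bar R$ is a quotient of a polynomial ring in one variable, so all $h_i\le1$. Hence for $e(R)\le4$ the possibilities are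
$$(1),\ (1,1),\ (1,1,1),\ (1,1,1,1),\ (1,2,1),\ (1,2),\ (1,3).$$
In the first five cases $t=1$, so $R$ is Gorenstein, $\omega_R\cong R$ up to shift, and $m=1$ works.

In the last two cases $t=e(R)-1\ge2$. Suppose $E=D$. Then $\omega_R=xS$, and by (F2) and (F3), $R=\operatorname{End}(\omega_R)=\{q:qS\subset S\}=S$ inside $Q^h(R)$. So $D=S_0=R_0=k$, contradicting $\dim E=\dim V=t\ge2$. Hence $E\subsetneq D$, and
$$c=\dim D\ge t+1=e(R).$$
On the other side, $S/R$ is killed by a homogeneous nonzerodivisor of $R$, so $\dim S/R<d$ and $e(R)=e(S)=\sum_{i=1}^ce(S_i)\ge c$. Therefore $c=e(R)$ and all $e(S_i)=1$. Since $S_i$ is reduced and equidimensional, the associativity formula shows that it has only one minimal prime, so it is a domain of multiplicity $1$. A projective variety of degree $1$ over an algebraically closed field is a linear space, so $S_i$ is a polynomial ring in $d$ variables and $\omega_{S_i}\cong S_i(-d)$, with the same shift for all $i$. By (3), large powers of $\omega_R$ are self dual up to a shift.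

**Sharpness.** For (4): the rings $R[u_1,\dots,u_s]$ of Theorem 1 over an algebraically closed field are CM of dimension $1+s$ and have $e=5$, because the numerator $1+2T+2T^2$ of the Hilbert series does not change; the Conjecture fails for them. For the number of components in (2): Example (b) with $K=k^3$ and $k$ algebraically closed has exactly three minimal primes, and the Conjecture fails for it. For domains: take $k=\mathbb Q$ and $K=\mathbb Q(\sqrt[3]{2})$, of degree $3$, in Example (b). Then $R$ is a domain for which, by Theorem 2, no power of $\omega_R$ is self dual even without the grading; in particular $\omega_R\not\cong R$ up to shift. $\blacksquare$
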